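# Types orthogonal to every flat type

## 1. An equivalence relation seen in two layers

Take a set $S_0$ with an equivalence relation that has infinitely many classes, all of them infinite. Keep the quotient as a second sort $S_1$, with quotient map $\pi:S_0\to S_1$. The theory of this two-sorted structure is a textbook $\omega$-stable theory. Work in a large saturated model $\mathfrak C$, where $S_1$ and all fibers of $\pi$ have the same large cardinality. For $a\in S_0$ write $a_1=\pi(a)$, and for a set $A$ of points let $\mathrm{cl}(A)=A\cup\pi(A\cap S_0)$.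

Which points are pinned down by a small set $A$, up to boundedly many choices? There are two obvious kinds of automorphisms. One permutes a single fiber and fixes everything else. The other exchanges two points $e,e'$ of $S_1$, and exchanges their fibers by a bijection. If $a\in S_0\setminus \mathrm{cl}(A)$, the first kind moves $a$ to any other point of its fiber outside $A$, fixing $A$ pointwise. If $e\in S_1\setminus\mathrm{cl}(A)$, then $A$ has no point in the fiber over $e$. So for any other $e'\in S_1\setminus \mathrm{cl}(A)$ the second kind moves $e$ to $e'$ and fixes $A$ pointwise. Hence the points with only boundedly many conjugates over $A$ are exactly those of $\mathrm{cl}(A)$.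

Now play a game. Fix $a\in S_0$. We may use a parameter set $B$ that knows nothing about $a$, so in particular $a_1\notin\mathrm{cl}(B)$. We may also use as many points as we like of two permitted kinds: points of $S_1$, and points of a fiber $\pi^{-1}(e)$ whose index $e$ is already in $B$. How much of $a$ can be pinned down?

The point $a_1$ can, since it is itself permitted. The point $a$ cannot. Suppose $a\in\mathrm{cl}(B\bar c)$ with $\bar c$ permitted. Since $a\in S_0$ and $a\notin B$, the point $a$ is a coordinate of $\bar c$, so it lies in a fiber over some $e\in B$. Then $a_1=e\in B$, a contradiction. But play a second round, with $a_1$ known. Now the fiber over $a_1$ is permitted, and $a$ is a point of it. So $a$ is reached in two rounds and not in one. A type for which the second round never adds anything will be called *flat*; the type of $a$ is not flat.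

Still, $a$ has a companion that is flat: the point $a_1$, which is a part of $a$ and which, as we shall see, is always exhausted in one round. Does every type have a flat companion? To ask this properly we need definitions.

## 2. Internality, levels, flatness, non-orthogonality

We work in a monster model $\mathfrak C$ of a simple theory $T$. A hyperimaginary is a class of a (possibly infinite) tuple modulo a type-definable equivalence relation over $\emptyset$. Hyperimaginaries are allowed as elements and as parameters. $\mathrm{bdd}(A)$ consists of the hyperimaginaries with boundedly many conjugates over $A$. It is a small set up to interdefinability. "Small" means small relative to $\mathfrak C$, and a *real* set is a set of elements of the home sorts. We write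
$$X\perp_A Y$$
for forking independence of $X$ and $Y$ over $A$, and $X\not\perp_A Y$ for its failure. In these notes $\perp$ **always means independence**; "orthogonal" is written in words. "Conjugating $X$ over $A$" means replacing $X$ by its image under an automorphism fixing $A$.

**Facts on independence.**

- **(I1)** $\perp$ is symmetric and monotone, and $X\perp_A YZ$ if and only if $X\perp_A Y$ and $X\perp_{AY}Z$.
- **(I2)** $X\perp_AY$ does not change if $X,Y,A$ are replaced by $\mathrm{bdd}(AX),\mathrm{bdd}(AY),\mathrm{bdd}(A)$.
- **(I3)** Given $X,Y,A$, we can conjugate $X$ over $A$ so that $X\perp_AY$.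
- **(I4)** $x\perp_Ax$ if and only if $x\in\mathrm{bdd}(A)$. So if $X\perp_AY$, then $\mathrm{bdd}(AX)\cap\mathrm{bdd}(AY)=\mathrm{bdd}(A)$.
- **(I5)** Given small $C$ and $Y$, there is a small real set $M$ with $C\subseteq\mathrm{dcl}(M)$ and $M\perp_CY$: take representatives of the hyperimaginaries in $C$ and apply (I3) over $C$.
- **(F)** If a global type $\mathfrak p$ is $\mathrm{Aut}(\mathfrak C/B)$-invariant, $D\supseteq B$ is small and $a\models\mathfrak p|D$, then $a\perp_BD$. Indeed, suppose $\varphi(x,d)\in\mathfrak p$ divides over $B$, witnessed by a $B$-indiscernible sequence $(d_n)$ of conjugates of $d$. By invariance all $\varphi(x,d_n)$ lie in $\mathfrak p$, so they are jointly consistent, a contradiction. Forking equals dividing in simple theories.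

**Facts on SU-rank.** Recall that $SU(a/A)\ge0$ always; that $SU(a/A)\ge\alpha+1$ if there is $D\supseteq A$ with $a\not\perp_AD$ and $SU(a/D)\ge\alpha$; and that at limits one takes the conjunction.

- **(R1)** If $D\supseteq A$, then $SU(a/D)\le SU(a/A)$, with equality if $a\perp_AD$. If $SU(a/A)$ is an ordinal and $a\not\perp_AD$, then the inequality is strict.
- **(R2)** $SU(a/A)=0$ if and only if $a\in\mathrm{bdd}(A)$.
- **(R3)** $T$ is supersimple if for every finite real tuple $a$ and real set $B$ there is a finite $b\subseteq B$ with $a\perp_bB$. Then finite real tuples have ordinal SU-rank. Superstable theories are supersimple.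
- **(R4)** Lascar's inequality: $SU(a/Ab)+SU(b/A)\le SU(ab/A)$.

**Definition (almost internal).** Let $\Sigma$ be an $A$-invariant family of partial types. The type $\mathrm{tp}(a/A)$ is almost $\Sigma$-internal if there are $B\supseteq A$ with $B\perp_Aa$ and a tuple $\bar c$ of realizations of partial types in $\Sigma$ whose parameters lie in $B$, such that $a\in\mathrm{bdd}(B\bar c)$.

*Example.* Let $V$ be an infinite $\mathbb F_2$-vector space and $X$ an affine space over it: $V$ acts on $X$ by translations, regularly. (This is a reduct of $V$ with $X$ identified with $V$ by a chosen base point, so it is $\omega$-stable.) Let $\Sigma=\{x\in V\}$ and $a\in X$. Take $b\in X$ with $b\perp a$. Then $a=b+v$ for some $v\in V$, so $a\in\mathrm{dcl}(b,v)$ and $\mathrm{tp}(a)$ is almost $\Sigma$-internal. The parameter $b$ cannot be dispensed with: the translations of $X$ are automorphisms fixing $V$ pointwise, so $a\notin\mathrm{bdd}(\bar c)$ for every small tuple $\bar c$ from $V$.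

**Definition (levels).** Put $\ell_0^\Sigma(a/A)=\mathrm{bdd}(A)$. Let $\ell_{\alpha+1}^\Sigma(a/A)$ be the set of all $b\in\mathrm{bdd}(aA)$ such that $\mathrm{tp}(b/\ell_\alpha^\Sigma(a/A))$ is almost $\Sigma$-internal. For limit $\delta$ put $\ell_\delta^\Sigma(a/A)=\bigcup_{\alpha<\delta}\ell_\alpha^\Sigma(a/A)$.

We have $\ell_\alpha\subseteq\ell_{\alpha+1}$: if $b\in\ell_\alpha$, use $B=\ell_\alpha$ and the empty tuple $\bar c$. By (I2), almost internality over $\mathrm{bdd}(A)$ and over $A$ are the same.

**Definition (flat).**

- $\mathrm{tp}(a/A)$ is $\Sigma$-flat if $\ell_1^\Sigma(a/A)=\ell_2^\Sigma(a/A)$.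
- It is $A$-flat if it is $\Sigma$-flat for every $A$-invariant family $\Sigma$ of partial types.
- It is flat if for every $B\supseteq A$, every nonforking extension of $\mathrm{tp}(a/A)$ to $B$ is $B$-flat.

**Definition (non-orthogonal).** Types $p\in S(A)$ and $q\in S(B)$ are non-orthogonal if there are $C\supseteq A\cup B$ and realizations $a\models p$, $b\models q$ with $a\perp_AC$, $b\perp_BC$ and $a\not\perp_Cb$.

*Example.* In the structure of Section 1 let $\Sigma=\{x\in S_1\}\cup\{\pi(x)=e: e\in S_1(\mathfrak C)\}$, an $\emptyset$-invariant family, and let $\ell_n=\ell_n^\Sigma(a/\emptyset)$ with $a\in S_0$. Then $a_1\in\ell_1$, because $a_1$ realizes a member of $\Sigma$ over $\emptyset$. Also $a\in\ell_2$, because $a$ realizes $\pi(x)=a_1$, whose parameter is in $\ell_1$. Finally $a\notin\ell_1$. Suppose $B\perp a$ and $a\in\mathrm{bdd}(B\bar c)$ with $\bar c$ realizing members of $\Sigma$ over $B$. By (I5) choose a real $N$ with $B\subseteq\mathrm{dcl}(N)$ and $N\perp_Ba$, so $N\perp a$. Since $a_1\notin\mathrm{bdd}(\emptyset)$, (I4) gives $a_1\notin\mathrm{cl}(N)$, and the game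 of Section 1, played with $N$, shows $a\notin\mathrm{bdd}(N\bar c)$, a contradiction. So $\mathrm{tp}(a)$ is not flat.

On the other hand, $a\not\perp a_1$, so $\mathrm{tp}(a)$ is non-orthogonal to $\mathrm{tp}(a_1)$. The latter has SU-rank 1. To see this, let $D$ be a parameter set with $a_1\notin\mathrm{bdd}(D)$. Enlarging $D$ by (I5) independently from $a_1$ over $D$, we may take $D$ real, still with $a_1\notin\mathrm{bdd}(D)$. All elements of $S_1$ are conjugate, so there is $a'\equiv a_1$ with $a'\perp D$, and $a'\notin\mathrm{bdd}(D)$ by (I4). By Section 1, $a'$ and $a_1$ are conjugate over $D$, so $a_1\perp D$. Thus every forking extension is bounded. Types of rank 1 are flat by Lemma 2 below.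

**Question** (Daniel Palacin, Frank Olaf Wagner, "Ample thoughts", arXiv:1104.0179 (2011)). Is every type in a supersimple theory non-orthogonal to a flat type? Here "type" means non-bounded type, $\mathrm{tp}(a/A)$ with $a\notin\mathrm{bdd}(A)$; bounded types are orthogonal to everything.

The answer is **no**: there is a countable $\omega$-stable theory with a non-bounded type of SU-rank $\omega$ that is orthogonal to every flat type. We shall prove three statements.

**Theorem A.** For every limit ordinal $\lambda$ there is a superstable theory $T_\lambda$ ($\omega$-stable if $\lambda$ is countable) and a complete non-bounded type $p\in S(\emptyset)$ of one real element with $SU(p)=\lambda$, such that $p$ is orthogonal to every flat type. The case $\lambda=\omega$ answers the question negatively.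

**Theorem B.** For an ordinal $\beta\ge1$ the following are equivalent:

1. every type of SU-rank $\beta$ (of a finite tuple) in every supersimple theory is non-orthogonal to a flat type;
2. $\beta$ is a successor ordinal.

In particular the answer is positive for types of finite SU-rank, and $\omega$ is the least rank at which it fails.

**Theorem C.** There is a countable $\omega$-stable theory and a non-bounded $p\in S(\emptyset)$ such that every type $q$ non-orthogonal to $p$ has a nonforking extension to some $B$ that is not $\Sigma$-flat for some $\Sigma$ consisting of just two $\emptyset$-definable sets.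

## 3. Descent along the first level, and the equation $1+\omega=\omega$

**Lemma 1.** If $e\in\mathrm{bdd}(Ab)$, then $SU(e/A)\le SU(b/A)$.

*Proof.* We show by induction on $\alpha$, for all $A$ at once, that $SU(e/A)\ge\alpha$ implies $SU(b/A)\ge\alpha$. Zero and limits are clear. Let $SU(e/A)\ge\alpha+1$, so there is $D\supseteq A$ with $e\not\perp_AD$ and $SU(e/D)\ge\alpha$. If $b\perp_AD$, then $e\in\mathrm{bdd}(Ab)$ would give $e\perp_AD$; so $b\not\perp_AD$. As $e\in\mathrm{bdd}(Db)$, induction gives $SU(b/D)\ge\alpha$. Hence $SU(b/A)\ge\alpha+1$. $\square$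

**Lemma 2.** In a simple theory every type of SU-rank 1 is flat.

*Proof.* Nonforking extensions have rank 1 again, so it suffices to show that $\mathrm{tp}(e/B)$ of rank 1 is $\Sigma$-flat for every $B$-invariant $\Sigma$. Write $\ell_n=\ell_n^\Sigma(e/B)$. If $\ell_1=\mathrm{bdd}(B)=\ell_0$, then $\ell_2=\ell_1$ by the definition of the levels. Otherwise pick $b\in\ell_1\setminus\mathrm{bdd}(B)$. Since $b\in\mathrm{bdd}(Be)$, (I4) gives $e\not\perp_Bb$. So $SU(e/Bb)=0$, that is, $e\in\mathrm{bdd}(Bb)$. The lemma now follows from an observation that we record for any rank: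
$$\text{if } b\in\ell_1^\Sigma(e/B)\text{ and } e\in\mathrm{bdd}(Bb),\text{ then }\ell_1^\Sigma(e/B)=\ell_2^\Sigma(e/B)=\mathrm{bdd}(Be). \tag{1}$$
To see (1), let $B'\supseteq B$ with $B'\perp_Bb$ and $b\in\mathrm{bdd}(B'\bar c)$ witness that $\mathrm{tp}(b/B)$ is almost $\Sigma$-internal. Every $x\in\mathrm{bdd}(Be)=\mathrm{bdd}(Bb)$ satisfies $B'\perp_Bx$ and $x\in\mathrm{bdd}(B'\bar c)$, so $x\in\ell_1$. Thus $\mathrm{bdd}(Be)\subseteq\ell_1\subseteq\ell_2\subseteq\mathrm{bdd}(Be)$. $\square$

Here is the first approach a sensible person would try. In the example we found the flat companion $a_1$ inside the first level of $a$. So descend: if a type is not flat, replace it by a piece of its first level, and let the SU-rank drop.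

Let $a$ be a finite tuple in a supersimple theory, $a\notin\mathrm{bdd}(A)$. Consider all pairs $(B,b)$ with $B\supseteq A$, $a\perp_AB$ and $b\in\mathrm{bdd}(Ba)\setminus\mathrm{bdd}(B)$; $(A,a)$ is one. For each of them $a\not\perp_Bb$ by (I4), so with $C=B$ we see that $\mathrm{tp}(a/A)$ is non-orthogonal to $\mathrm{tp}(b/B)$. By Lemma 1 the ranks $SU(b/B)$ are ordinals; choose a pair for which it is least. We hope that $\mathrm{tp}(b/B)$ is flat.

Suppose it is not. Some nonforking extension to some $B_1\supseteq B$ is not $\Sigma$-flat for some $B_1$-invariant $\Sigma$. After an automorphism over $B$ the element $b$ realizes this extension, so $b\perp_BB_1$. Conjugating $B_1$ and $\Sigma$ together over $Bb$, we may assume $B_1\perp_{Bb}a$. Then $B_1\perp_Bab$, and with $a\perp_AB$ we get $a\perp_AB_1$. Since $\ell_1^\Sigma(b/B_1)\ne\ell_2^\Sigma(b/B_1)$, the first level is not $\mathrm{bdd}(B_1)$. Pick $b_1$ in it, outside $\mathrm{bdd}(B_1)$. Then $b_1\in\mathrm{bdd}(B_1b)\subseteq\mathrm{bdd}(B_1a)$, so $(B_1,b_1)$ is again one of our pairs. By (1), $b\notin\mathrm{bdd}(B_1b_1)$, that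 is, $SU(b/B_1b_1)\ge1$. Lascar's inequality, Lemma 1 and minimality give
$$SU(b/B_1b_1)+SU(b_1/B_1)\le SU(bb_1/B_1)=SU(b/B_1)=SU(b/B)\le SU(b_1/B_1). \tag{2}$$
If $SU(b/B)$ is finite, then so is $SU(b_1/B_1)$, and (2) says $1+n\le n$: contradiction. So the descent proves that types of finite SU-rank are non-orthogonal to flat types.

For infinite rank it stops exactly at (2): the new rank is added on the *right*, and $1+\omega=\omega$. A type of rank $\omega$ could have a first level whose elements have rank $\omega$ again, and the descent would go on forever without any drop. This failure shows what a counterexample should look like. A tower of finitely many layers $S_0\to S_1\to\cdots\to S_{n-1}$ has a top layer, and the top gives the flat companion. A tower $S_0\to S_1\to S_2\to\cdots$ has no top, and each $a_j$ has above it an $a_{j+1}$ which, we shall see, again has rank $\omega$.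

We must exclude *all* flat types though, including ones that have nothing visible to do with the tower. The next section isolates what is needed.

## 4. A criterion for orthogonality to all flat types

The thought is this. If $q$ is non-orthogonal to $p$, then a realization $d$ of $q$ must "see" something of $a\models p$. Suppose that whatever sees something of $a$ sees some entire $a_j$, and that each $a_j$ needs two rounds with respect to a suitable family $\Sigma_j$. Then $d$ contains in its bounded closure an element of the second level outside the first. So it is not flat.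

**Proposition 3.** Let $T$ be supersimple and $p\in S(\emptyset)$ a type of real elements. Suppose that for $j$ in an index set $J$ we have $\emptyset$-definable functions giving real elements $a_j\in\mathrm{dcl}(a)$ and $a_j^+\in\mathrm{dcl}(a_j)$ for $a\models p$, and $\emptyset$-invariant families $\Sigma_j$, such that for all $a\models p$:

- **(H1)** if $B\subseteq D$ are small real sets, $a\perp B$ and $a\not\perp_BD$, then $a_j\in\mathrm{bdd}(D)$ for some $j\in J$;
- **(H2)** $a_j^+$ realizes a partial type over $\emptyset$ in $\Sigma_j$, and $\mathrm{tp}(a_j/a_j^+)$ is almost $\Sigma_j$-internal;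
- **(H3)** if $B$ is a small real set with $a\perp B$, then $a_j\notin\mathrm{bdd}(B\bar c)$ for every tuple $\bar c$ of realizations of members of $\Sigma_j$ with parameters in $\mathrm{dcl}(B)$.

Then every $q$ non-orthogonal to $p$ has, for some $B$, a nonforking extension to $B$ that is not $\Sigma_j$-flat for some $j$. So $p$ is orthogonal to every flat type.

*Proof.* Let $q=\mathrm{tp}(d/A)$ be non-orthogonal to $p$. After conjugation there are $C\supseteq A$ and $a\models p$ with $a\perp C$, $d\perp_AC$ and $a\not\perp_Cd$.

**Step 1: pass to a real base, since (H1) and (H3) speak of real sets.** By (I5) choose a small real $M$ with $C\subseteq\mathrm{dcl}(M)$ and $M\perp_Cad$. Put $B=C\cup M$, which is interdefinable with $M$. From $a\perp C$ and $a\perp_CM$ we get $a\perp M$. From $d\perp_AC$ and $d\perp_CM$ we get $d\perp_AB$. Finally $a\not\perp_Md$: otherwise $a\perp_{CM}d$ together with $a\perp_CM$ gives $a\perp_CMd$, contradicting $a\not\perp_Cd$.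

**Step 2: find some $a_j$ inside $\mathrm{bdd}(Bd)$.** The element $d$ may be a hyperimaginary, so choose by (I5) a real tuple $d^*$ with $d\in\mathrm{dcl}(d^*)$ and $d^*\perp_{Md}a$. (Apply (I5) to $C=Md$ and take $d^*$ to enumerate the resulting set.) Then $a\not\perp_MMd^*$, because $d\in\mathrm{dcl}(d^*)$ and $a\not\perp_Md$. By (H1), applied to $M\subseteq Md^*$, some $b:=a_j$ lies in $\mathrm{bdd}(Md^*)$. As $b\in\mathrm{dcl}(a)$, we have $b\perp_{Md}d^*$, hence $b\perp_{Md}b$, so
$$b\in\mathrm{bdd}(Md)=\mathrm{bdd}(Bd).$$
From now on write $b^+=a_j^+$, $\Sigma=\Sigma_j$ and $\ell_\alpha=\ell_\alpha^\Sigma(d/B)$. Since $\Sigma$ is $\emptyset$-invariant, it is $B$-invariant.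

**Step 3: two rounds suffice for $b$, that is, $b\in\ell_2$.** We have $b^+\in\mathrm{dcl}(b)\subseteq\mathrm{bdd}(Bd)$, and $b^+$ realizes a member of $\Sigma$ over $\emptyset$. So $b^+\in\ell_1$. By (H2) there are $B_1\ni b^+$ with $B_1\perp_{b^+}b$ and a tuple $\bar c$ realizing members of $\Sigma$ with parameters in $B_1$, such that $b\in\mathrm{bdd}(B_1\bar c)$. Conjugate $B_1\bar c$ over $b$ so that $B_1\perp_b\ell_1$. This keeps all the other properties, since $b^+\in\mathrm{dcl}(b)$ is fixed and $\Sigma$ is $\emptyset$-invariant. From $B_1\perp_{b^+}b$ and $B_1\perp_b\ell_1$ we get $B_1\perp_{b^+}b\,\ell_1$. As $b^+\in\ell_1$, this yields $B_1\perp_{\ell_1}b$, so $B_1\ell_1\perp_{\ell_1}b$. Thus $B_1\ell_1$ and $\bar c$ witness that $\mathrm{tp}(b/\ell_1)$ is almost $\Sigma$-internal, and $b\in\ell_2$.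

**Step 4: one round does not suffice, that is, $b\notin\ell_1$.** Suppose it does: there are $B'\supseteq B$ with $B'\perp_Bb$ and $\bar c$ realizing members of $\Sigma$ with parameters in $B'$ such that $b\in\mathrm{bdd}(B'\bar c)$. The set $B'$ is independent from $b$; we need independence from all of $a$. Conjugate $B'\bar c$ over $Bb$ so that $B'\perp_{Bb}a$. With $B'\perp_Bb$ this gives $B'\perp_Ba$, and since $a\perp B$ we get $a\perp B'$. By (I5) choose a small real $N$ with $B'\subseteq\mathrm{dcl}(N)$ and $N\perp_{B'}a$. Then $a\perp N$, the parameters of the partial types realized by $\bar c$ lie in $\mathrm{dcl}(N)$, and $a_j=b\in\mathrm{bdd}(N\bar c)$. This contradicts (H3).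

So $\ell_1\ne\ell_2$: the type $\mathrm{tp}(d/B)$ is not $\Sigma$-flat. By Step 1 it is a nonforking extension of $q$ to $B\supseteq A$. Hence $q$ is not flat. $\square$

## 5. The layered forest $T_\lambda$

Let $\lambda$ be a limit ordinal. The language has sorts $S_i$ ($i<\lambda$) and functions $\pi_{ij}:S_i\to S_j$ for $i\le j<\lambda$. For $a\in S_i$ and $k\ge i$ write $a_k=\pi_{ik}(a)$. The axioms of $T_\lambda$ say that the sorts are nonempty, $\pi_{ii}=\mathrm{id}$, $\pi_{jk}\pi_{ij}=\pi_{ik}$, every $\pi_{ij}$ is surjective, and every fiber of every $\pi_{i,i+1}$ is infinite.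

A model: let $S_i$ be the set of finitely supported functions $[i,\lambda)\to\omega$ and let $\pi_{ij}$ be restriction to $[j,\lambda)$. It is surjective (extend by zero), and a fiber of $\pi_{i,i+1}$ consists of the choices of the value at $i$.

For a set $A$ let $\mathrm{cl}(A)=\{a_k:a\in A\cap S_i,\ i\le k<\lambda\}$. Since all functions are unary, this is the substructure generated by $A$, and $\mathrm{cl}(A\cup B)=\mathrm{cl}(A)\cup\mathrm{cl}(B)$, $\mathrm{cl}(\emptyset)=\emptyset$. A set is *closed* if it equals its $\mathrm{cl}$.

**Lemma 4.** Let $\mathfrak M\models T_\lambda$ be $\kappa$-saturated with $\kappa>|\lambda|$, let $D\subseteq\mathfrak M$ with $|D|<\kappa$, and let $i<\lambda$.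

(a) If $i<j<\lambda$ and $e\in S_j$, there is $a\in S_i$ with $a_j=e$ and $a_k\notin D$ for all $i\le k<j$.

(b) There is $a\in S_i$ with $a_k\notin D$ for all $i\le k<\lambda$.

*Proof.* By saturation it is enough to satisfy finitely many conditions $a_{k_r}\ne c_r$ with $c_r\in S_{k_r}$ and $k_r$ in the given range, together with $a_j=e$ in (a). If there are no such inequalities, use surjectivity in (a) and $S_i\neq\emptyset$ in (b). Otherwise let $m=\max_rk_r$. All of them will follow from one inequality in layer $m$.

(a) As $m<j$, we have $m+1\le j$. Pick $g\in S_{m+1}$ with $g_j=e$. The fiber over $g$ is infinite, so pick $h\in S_m$ with $h_{m+1}=g$ and $h\ne(c_r)_m$ for all $r$. Pick $a\in S_i$ with $a_m=h$. Then $a_j=g_j=e$. If $a_{k_r}=c_r$, applying $\pi_{k_rm}$ gives $h=a_m=(c_r)_m$, a contradiction.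

(b) Since $\lambda$ is a limit, $m+1<\lambda$; so $S_m$ contains a fiber of $\pi_{m,m+1}$ and is infinite. Pick $h\in S_m\setminus\{(c_r)_m\}_r$, then $a\in S_i$ with $a_m=h$, and conclude as in (a). $\square$

**Lemma 5.** Isomorphisms between small substructures of sufficiently saturated models of $T_\lambda$ form a back-and-forth system. Hence $T_\lambda$ is complete with quantifier elimination.

*Proof.* Let $f:A\to A'$ be such an isomorphism and $a\in S_i\setminus A$. As $A$ is closed, $\{k\ge i:a_k\in A\}$ is a final segment of $[i,\lambda)$. Let $j>i$ be its least element, or $j=\lambda$ if it is empty. By Lemma 4 pick $a'\in S_i$ with $a'_k\notin A'$ for $i\le k<j$ and, if $j<\lambda$, $a'_j=f(a_j)$. Extend $f$ by $a_k\mapsto a'_k$ for $i\le k<j$. The new points lie in distinct sorts and outside $A$, respectively $A'$, so the extension is a bijection $A\cup\mathrm{cl}(a)\to A'\cup\mathrm{cl}(a')$. It commutes with the maps, because for $k\ge j$ we have $f(a_k)=f(a_j)_k=(a'_j)_k=a'_k$. So it is an isomorphism. The "back" step is the same for $f^{-1}$. The empty map is an allowed start,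 so $T_\lambda$ is complete as well. $\square$

Work in the monster model $\mathfrak C$ of $T_\lambda$. For small closed $B$ and $a\in S_i$ let
$$j(a/B)=\min\{k\ge i:a_k\in B\},\qquad\text{or }\lambda\text{ if there is no such }k.$$
This ordinal tells at which height the path upward from $a$ enters $B$. It controls everything.

**Lemma 6.** In $T_\lambda$ the following hold.

(a) For $B$ closed, $\mathrm{tp}(a/B)$ is determined by $i$, $j=j(a/B)$ and, if $j<\lambda$, $a_j$. In particular $S_0$ isolates a complete type $p\in S(\emptyset)$.

(b) For small real $B$, the home-sort elements of $\mathrm{bdd}(B)$ are exactly those of $\mathrm{cl}(B)$.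

(c) $T_\lambda$ is stable in every cardinal $\ge|\lambda|$. Hence it is superstable and supersimple, and $\omega$-stable if $\lambda$ is countable.

(d) For closed $B\subseteq D$: $a\perp_BD$ if and only if $j(a/B)=j(a/D)$.

(e) For $a\in S_i$ and closed $B$, $SU(a/B)$ is the order type of the interval $[i,j(a/B))$. In particular $SU(a/B)=j(a/B)$ for $a\in S_0$, and $SU(p)=\lambda$.

*Proof.* (a) If $a,a'$ have the same data, then $\mathrm{id}_B\cup\{(a_k,a'_k):i\le k<j\}$ is an isomorphism in the system of Lemma 5, hence elementary. Over $B=\emptyset$ the data of $a\in S_0$ are $i=0$, $j=\lambda$.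

(b) Clearly $\mathrm{cl}(B)\subseteq\mathrm{dcl}(B)$. Let $a\in S_i\setminus\mathrm{cl}(B)$ and let $E$ be any small set. Put $j=j(a/\mathrm{cl}(B))>i$. Lemma 4 for $D=E\cup\mathrm{cl}(B)$ gives $a'\in S_i$ with $a'_k\notin D$ for $i\le k<j$ and $a'_j=a_j$ if $j<\lambda$. By (a), $a'\models\mathrm{tp}(a/\mathrm{cl}(B))$, and $a'\notin E$. So this type has unboundedly many realizations.

(c) By (a), over a model $M$ there are at most $|M|+|\lambda|$ one-types, since there are that many data $(i,j,a_j)$. Any set of size $\mu\ge|\lambda|$ lies in a model of size $\mu$. If $\lambda$ is countable, so is the language.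

(d) Always $j(a/D)\le j(a/B)$. Suppose both equal $j$. If $j=i$, then $a\in B$ and there is nothing to show. Let $j>i$. The conditions
$$x\in S_i,\qquad x_j=a_j\ (\text{if }j<\lambda),\qquad x_k\notin\mathfrak C\ \text{ for } i\le k<j$$
are consistent by Lemma 4. By (a), applied over the closed set $\mathfrak C$ in a larger model, they determine a complete global type. It is $B$-invariant, since $a_j\in B$ if $j<\lambda$. By (a) over $D$, the element $a$ realizes its restriction to $D$. So $a\perp_BD$ by (F). Conversely, let $k=j(a/D)<j(a/B)$. Then $a_k\in D\cap\mathrm{dcl}(a)$, but $a_k\notin B=\mathrm{cl}(B)$, so $a_k\notin\mathrm{bdd}(B)$ by (b). By (I4), $a\not\perp_BD$.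

(e) Induction on $j=j(a/B)$. *Upper bound.* Let $a\not\perp_BD$ with $D\supseteq B$ arbitrary. By (I5), and closing off, there is a closed real $D'$ with $D\subseteq\mathrm{dcl}(D')$, $B\subseteq D'$ and $D'\perp_Da$. Then $SU(a/D')=SU(a/D)$ and $a\not\perp_BD'$. By (d), $k=j(a/D')<j$, and by induction $SU(a/D)$ is the order type of $[i,k)$, which is less than that of $[i,j)$. So $SU(a/B)$ is at most the order type of $[i,j)$. *Lower bound.* Let $i\le k<j$ and $D=\mathrm{cl}(Ba_k)=B\cup\mathrm{cl}(a_k)$. For $i\le l<k$ we have $a_l\notin B$ since $l<j$, and $a_l\notin\mathrm{cl}(a_k)$ since $\mathrm{cl}(a_k)$ has no points in sorts below $k$. So $j(a/D)=k$. By (d) this is a forking extension, and by induction its rank is the order type of $[i,k)$. So $SU(a/B)$ exceeds the order type of $[i,k)$ for every $k\in[i,j)$, which means it is at least the order type of $[i,j)$. $\square$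

For $\lambda=\omega$ and $a\in S_0$, part (e) says $SU(a_j)=\omega$ for every $j<\omega$. And $SU(a_j/a_{j+1})=1$, since $j(a_j/\mathrm{cl}(a_{j+1}))=j+1$. So passing from $a_j$ to $a_{j+1}$ realizes precisely the equation $1+\omega=\omega$ at which the descent of Section 3 stopped.

## 6. Orthogonality in the forest: proof of Theorem A

We apply Proposition 3 to $T_\lambda$ and the type $p$ of elements of $S_0$, with $J=\lambda$, $a_j=\pi_{0j}(a)$, $a_j^+=a_{j+1}$ and the families of the two-layer example,
$$\Sigma_j=\{x\in S_{j+1}\}\cup\{\pi_{j,j+1}(x)=e:\ e\in S_{j+1}(\mathfrak C)\}.$$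
Each is an $\emptyset$-invariant family of partial types.

**Verification of (H1): whoever sees something of $a$ sees a whole $a_j$.** Let $a\perp B$ and $a\not\perp_BD$. By Lemma 6(d), $a\perp\mathrm{cl}(B)$ gives $j(a/\mathrm{cl}(B))=j(a/\emptyset)=\lambda$, and then $a\not\perp_{\mathrm{cl}(B)}\mathrm{cl}(D)$ gives $j(a/\mathrm{cl}(D))<\lambda$. So some $a_j\in\mathrm{cl}(D)\subseteq\mathrm{bdd}(D)$.

**Verification of (H2): two rounds suffice.** The element $a_{j+1}$ realizes $x\in S_{j+1}$, a member of $\Sigma_j$ over $\emptyset$. The element $a_j$ realizes $\pi_{j,j+1}(x)=a_{j+1}$, a member of $\Sigma_j$ with parameter $a_{j+1}$. So $\mathrm{tp}(a_j/a_{j+1})$ is almost $\Sigma_j$-internal, with the parameter set $\{a_{j+1}\}$ and $\bar c=a_j$.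

**Verification of (H3): one round does not.** Let $a\perp B$. By Lemma 6(d), $j(a/\mathrm{cl}(B))=\lambda$, that is, $\mathrm{cl}(a)\cap\mathrm{cl}(B)=\emptyset$. Suppose $a_j\in\mathrm{bdd}(B\bar c)$ with $\bar c$ realizing members of $\Sigma_j$ with parameters in $\mathrm{dcl}(B)$. By Lemma 6(b), $a_j\in\mathrm{cl}(B)\cup\mathrm{cl}(\bar c)$. So $a_j\in\mathrm{cl}(c)$ for some coordinate $c$ of $\bar c$. If $c\in S_{j+1}$, then $\mathrm{cl}(c)\subseteq\bigcup_{k>j}S_k$ does not contain $a_j\in S_j$. Otherwise $c\in S_j$ and $c_{j+1}=e$ with $e\in\mathrm{dcl}(B)\cap S_{j+1}\subseteq\mathrm{cl}(B)$, by Lemma 6(b). Then $a_j\in\mathrm{cl}(c)\cap S_j=\{c\}$, so $a_{j+1}=e\in\mathrm{cl}(B)$. Both cases are contradictory.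

By Proposition 3, $p$ is orthogonal to every flat type. It is non-bounded by Lemma 6(b), it is the type of one real element, and $SU(p)=\lambda$ by Lemma 6(e). The stability claims are Lemma 6(c). This proves Theorem A. For $\lambda=\omega$ it settles the question: **no**. $\blacksquare$

*Remark.* Flat types are not rare in $T_\lambda$. Each $\mathrm{tp}(a_j/a_{j+1})$ has rank 1 by Lemma 6(e), so it is flat by Lemma 2. Theorem A says that $p$ is orthogonal to all of these types, although they are the steps from which the tower over $a$ is built.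

## 7. Successor rank: proof of Theorem B

The implication from (1) to (2) is Theorem A: if $\beta\ge1$ is not a successor, it is a limit, and $T_\lambda$ with $\lambda=\beta$ refutes (1). For the converse we produce, from a type of rank $\gamma+1$, a non-orthogonal type of rank 1 and quote Lemma 2.

We need canonical bases in simple theories (Hart–Kim–Pillay). For all $a$ and $X$ there is a hyperimaginary $\mathrm{Cb}(a/X)$, the canonical base of $\mathrm{tp}(a/\mathrm{bdd}(X))$, such that

- **(C1)** $\mathrm{Cb}(a/X)\in\mathrm{bdd}(X)$ and $a\perp_{\mathrm{Cb}(a/X)}X$;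
- **(C2)** if $Y\subseteq\mathrm{bdd}(X)$ and $a\perp_YX$, then $\mathrm{Cb}(a/X)\in\mathrm{bdd}(Y)$.

*Example.* In the two-layer structure let $a,a'$ be distinct points of one fiber. The equality $\mathrm{bdd}(\mathrm{Cb}(a/a'))=\mathrm{bdd}(a_1)$ holds. Indeed $a\perp_{a_1}a'$: conjugate $a$ over $a_1$ to some $b\perp_{a_1}a'$. Then $b\ne a'$ by (I4), because $a'\notin\mathrm{bdd}(a_1)$. A permutation of the fiber fixing $a'$ takes $b$ to $a$. So by (C2) the canonical base $f$ lies in $\mathrm{bdd}(a_1)$. By (C1), $a\perp_fa'$, and $a_1$ is in the definable closure of both points, so $a_1\in\mathrm{bdd}(f)$ by (I4).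

**Lemma 7.** In a supersimple theory, if $SU(a/A)=\gamma+1$ with $a$ a finite tuple, then $\mathrm{tp}(a/A)$ is non-orthogonal to a type of SU-rank 1.

*Proof.* The plan is to look at elements $e$ that lower the rank of $a$ by exactly one step, from $\gamma+1$ to $\gamma$, and to choose such an $e$ as small as possible. Let $\Gamma$ be the class of pairs $(A',e)$ with
$$A'\supseteq A,\qquad a\perp_AA',\qquad SU(e/A')<\infty,\qquad SU(a/A'e)=\gamma.$$

**Step 1: $\Gamma$ is not empty.** Since $SU(a/A)\ge\gamma+1$, there is $B\supseteq A$ with $a\not\perp_AB$ and $SU(a/B)\ge\gamma$, and then $SU(a/B)=\gamma$ by (R1). By (I5) choose a real $B_1$ with $B\subseteq\mathrm{dcl}(B_1)$ and $B_1\perp_Ba$. Then $SU(a/B_1)=\gamma$. By supersimplicity there is a finite $b\subseteq B_1$ with $a\perp_bB_1$. As $A\subseteq\mathrm{dcl}(B_1)$, also $a\perp_{Ab}B_1$, so $SU(a/Ab)=SU(a/B_1)=\gamma$. Since $b$ is finite and real, $SU(b/A)<\infty$. So $(A,b)\in\Gamma$.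

**Step 2: a minimal pair, in canonical form.** Choose $(A',e_0)\in\Gamma$ with $\delta=SU(e_0/A')$ least possible. Put $e=\mathrm{Cb}(a/A'e_0)\in\mathrm{bdd}(A'e_0)$. By (C1),
$$a\perp_eA'e_0. \tag{3}$$
Hence $a\perp_{A'e}e_0$, and since $e\in\mathrm{bdd}(A'e_0)$, $SU(a/A'e)=SU(a/A'e_0)=\gamma$. By Lemma 1, $SU(e/A')\le\delta$. So $(A',e)\in\Gamma$, and by minimality $SU(e/A')=\delta$. Also $a\perp_eA'$ by (3). Finally, $SU(a/A')=SU(a/A)=\gamma+1>\gamma=SU(a/A'e)$ shows
$$a\not\perp_{A'}e, \tag{4}$$
so $e\notin\mathrm{bdd}(A')$ and $\delta\ge1$.

**Step 3: $\delta=1$.** Suppose $\delta\ge2$. Then there is $D\supseteq A'$ with $e\not\perp_{A'}D$ and $SU(e/D)\ge1$, that is, $e\notin\mathrm{bdd}(D)$. Conjugating $D$ over $A'e$, we may assume $D\perp_{A'e}a$. So $SU(a/De)=SU(a/A'e)=\gamma$. There are two cases, according to whether $D$ affects $a$.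

If $a\perp_{A'}D$, then $a\perp_AD$ by transitivity. So $(D,e)\in\Gamma$, while $SU(e/D)<SU(e/A')=\delta$ by (R1). This contradicts minimality.

If $a\not\perp_{A'}D$, then $SU(a/D)<SU(a/A')=\gamma+1$. Here it matters that the rank is a successor: we get
$$\gamma=SU(a/De)\le SU(a/D)\le\gamma .$$
So equality holds and $a\perp_De$ by (R1). On the other side, $a\perp_eA'$ and $a\perp_{A'e}D$ give $a\perp_eD$. Thus $a$ is independent from $De$ both over $D$ and over $e$. Put $f=\mathrm{Cb}(a/De)$. By (C2), twice, $f\in\mathrm{bdd}(D)$ and $f\in\mathrm{bdd}(e)$. By (C1), $a\perp_fe$. With $f\in\mathrm{bdd}(e)$ and (3), transitivity gives $a\perp_fA'e_0$, and $f\in\mathrm{bdd}(e)\subseteq\mathrm{bdd}(A'e_0)$. So (C2), applied to $e=\mathrm{Cb}(a/A'e_0)$, gives $e\in\mathrm{bdd}(f)\subseteq\mathrm{bdd}(D)$, contrary to the choice of $D$.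

**Step 4: non-orthogonality.** So $SU(e/A')=1$. Take $C=A'$. Then $a\perp_AC$, trivially $e\perp_{A'}C$, and $a\not\perp_Ce$ by (4). Hence $\mathrm{tp}(a/A)$ is non-orthogonal to $\mathrm{tp}(e/A')$. $\square$

Lemmas 7 and 2 together show that every type of successor SU-rank (of a finite tuple) in a supersimple theory is non-orthogonal to a flat type of SU-rank 1. So (2) implies (1). Since all finite $\beta\ge1$ are successors and $\omega$ is not, the last sentence of Theorem B follows. $\blacksquare$

At a limit rank, Step 3 has no analogue: $SU(a/D)<SU(a/A')$ no longer squeezes $SU(a/D)$ onto a single value.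

## 8. A tower of vector spaces: proof of Theorem C

The families $\Sigma_j$ for the forest contain the fibers over all points $e$, so they use parameters. To do with two $\emptyset$-definable sets, we make all fibers affine copies of one fixed vector space $V$, as in the example after the definition of internality. Then $V$ itself can replace the fibers.

The theory $T^g$ has sorts $V$ and $G_i$ ($i<\omega$), all $\mathbb F_2$-vector spaces, with $V$ infinite. It has linear injections $\iota_i:V\to G_i$ and linear surjections $\pi_i:G_i\to G_{i+1}$ with $\ker\pi_i=\iota_i(V)$. Finally it has maps $\rho_i:G_i\to V$ with $\rho_i\iota_i=\mathrm{id}$ and $\rho_i=0$ off $\iota_i(V)$. (The $\rho_i$ are $\emptyset$-definable from $\iota_i$; they are in the language for the sake of quantifier elimination.)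

A model: $V=\mathbb F_2^{(\omega)}$, $G_i$ the finitely supported functions $[i,\omega)\to V$, $\pi_i$ restriction, and $\iota_i(v)$ the function with value $v$ at $i$ and $0$ elsewhere. For $a\in G_i$ let $a_k\in G_k$ be its image, $k\ge i$.

A substructure $A$ consists of subspaces closed under all maps. Because of $\rho_i$, if $\iota_i(v)\in A$, then $v\in A$. Note that each $G_m$ is infinite, as it contains $\iota_m(V)$.

**Step 1: quantifier elimination.** Let $f:A\to A'$ be an isomorphism of small substructures of sufficiently saturated models. We extend it in four situations.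

*(V) Adding $v\in V\setminus A$.* Pick any $v'\in V\setminus A'$. Send $u+\varepsilon v\mapsto f(u)+\varepsilon v'$ on $V$ and $x+\varepsilon\iota_i(v)\mapsto f(x)+\varepsilon\iota_i(v')$ on each $G_i$, with $\varepsilon\in\mathbb F_2$. This is a well-defined linear bijection, since $\iota_i(v)\notin A$ and $\iota_i(v')\notin A'$. It commutes with $\iota_i$ by construction, and with $\pi_i$ since $\pi_i(x+\varepsilon\iota_i(v))=\pi_i(x)$. As to $\rho_i$: $x+\varepsilon\iota_i(v)\in\iota_i(V)$ if and only if $\pi_i(x)=0$, and then $\rho_i(x+\varepsilon\iota_i(v))=\rho_i(x)+\varepsilon v$. The same holds on the other side, and $\pi_i(x)=0$ if and only if $\pi_i(f(x))=0$. So the domain is a substructure and the map is an isomorphism.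

*(F) Adding $a\in G_i\setminus A$ with $\pi_i(a)\in A$, when no point of $A\cap G_i$ lies over $\pi_i(a)$.* Pick any $a'\in G_i$ with $\pi_i(a')=f(\pi_i(a))$. No point of $A'\cap G_i$ lies over $\pi_i(a')$, because $f$ is an isomorphism; in particular $a'\notin A'$. Keep $f$ and send $x+a\mapsto f(x)+a'$ for $x\in A\cap G_i$. For such $x$ we have $\pi_i(x+a)=\pi_i(x)+\pi_i(a)\in A$, and this is nonzero, so $\rho_i(x+a)=0$; likewise on the other side. So this is an isomorphism of substructures.

*(F′) Adding $a\in G_i\setminus A$ when some $c\in A\cap G_i$ has $\pi_i(c)=\pi_i(a)$.* Then $a=c+\iota_i(v)$ with $v\in V$, and $v\notin A$ because $a\notin A$. Use (V) for $v$.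

*(G) Adding $a\in G_i$ with $a_k\notin A$ for all $k\ge i$.* There is $a'\in G_i$ with $a'_k\notin A'$ for all $k\ge i$. Indeed, by saturation consider finitely many conditions $a'_{k_r}\ne c_r$, put $m=\max_rk_r$, choose $h\in G_m\setminus\{(c_r)_m\}_r$ and lift $h$ to $G_i$. Keep $f$ and send $x+a_k\mapsto f(x)+a'_k$ for $x\in A\cap G_k$, $k\ge i$. This is linear and bijective. For such $x$, $\pi_k(x+a_k)=\pi_k(x)+a_{k+1}\neq0$ since $a_{k+1}\notin A$. So $\rho_k(x+a_k)=0$, and likewise on the other side. Compatibility with $\pi_k$ is clear, so this is an isomorphism of substructures.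

For a general $a\in G_i\setminus A$: if some $a_k$ lies in $A$, let $j$ be the least such $k$ and add $a_{j-1},\dots,a_i$ one after the other by (F) or (F′), skipping those already present. If no $a_k$ lies in $A$, use (G). The zero substructures are isomorphic and serve as a start. So $T^g$ is complete with quantifier elimination.

**Step 2: $\omega$-stability.** Let $M$ be a countable model; we count non-realized 1-types. In $V$ there is just one, by (V). Let $a\in G_i\setminus M$. If no $a_k$ lies in $M$, the type is unique given $i$, by (G). Otherwise let $j>i$ be least with $a_j\in M$, and pick $c\in M\cap G_{j-1}$ over $a_j$. Then $a_{j-1}=c+\iota_{j-1}(v)$ with $v\in V\setminus M$. Add $v$ by (V); this adds $a_{j-1}$. Then the elements $a_{j-2},\dots,a_i$ are added in turn by (F). Indeed, for $k\le j-2$ the $G_k$-part of the structure at that stage is $(M\cap G_k)+\mathbb F_2\,\iota_k(v)$, whose image under $\pi_k$ lies in $M$, while $a_{k+1}\notin M$ because $k+1<j$. In (V) and (F) the images could be chosen arbitrarily, subject to the stated conditions. So any $\tilde a$ with the same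 $(i,j,c)$ has the same type over $M$. There are countably many triples. Hence $T^g$, whose language is countable, is $\omega$-stable, and so supersimple.

**Step 3: the type $p$.** Let $p=\{x\in G_0\}\cup\{x_k\ne0:k<\omega\}$. By (G) for the zero substructure it is consistent and a complete type over $\emptyset$. Similarly, the conditions "$x\in G_0$, $x_k\notin\mathfrak C$ for all $k$" are consistent, define a complete global type $\mathfrak p$ by (G) over $\mathfrak C$, and $\mathfrak p$ is $\emptyset$-invariant. Moreover, for each $j$ all $y\in G_j$ with $y_k\ne0$ for all $k\ge j$ are conjugate, by (G) for the zero substructure. By (G) such $y$ exist outside any small set. So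
$$a_j\notin\mathrm{bdd}(\emptyset)\qquad\text{for } a\models p,\ j<\omega. \tag{5}$$
In particular $p$ is non-bounded. We now verify the hypotheses of Proposition 3 for $J=\omega$, $a_j$ the image of $a$ in $G_j$, $a_j^+=a_{j+1}$ and $\Sigma_j=\{x\in G_{j+1},\ x\in V\}$.

**Step 4: (H1).** Suppose $a_j\notin\mathrm{bdd}(D)$ for all $j$. Then no $a_j$ lies in the substructure generated by $D$. By (G) over that substructure, $a\models\mathfrak p|D$, so $a\perp D$ by (F) of Section 2. Hence $a\perp_BD$ for every $B\subseteq D$. This is (H1) in contrapositive form.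

**Step 5: (H2).** The element $a_{j+1}$ realizes $x\in G_{j+1}$. Choose $b\equiv_{a_{j+1}}a_j$ with $b\perp_{a_{j+1}}a_j$. Then $\pi_j(b)=a_{j+1}=\pi_j(a_j)$, so $a_j+b\in\ker\pi_j$, say $a_j+b=\iota_j(v)$ with $v\in V$. Hence $a_j\in\mathrm{dcl}(b,v)$, and $\mathrm{tp}(a_j/a_{j+1})$ is almost $\Sigma_j$-internal, with the parameter set $\{a_{j+1},b\}$.

**Step 6: (H3), by a shear automorphism.** Let $a\perp B$ and let $N$ be the substructure generated by $B$. By (5), $a_{j+1}\notin\mathrm{bdd}(\emptyset)$. As $a_{j+1}\perp N$, (I4) gives $a_{j+1}\notin N$. We show that $a_j$ can be moved to $a_j+\iota_j(v)$ for *any* $v\in V$, fixing $N$, $V$ and $G_{j+1}$ pointwise.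

Let $v\in V(\mathfrak C)$. Since $a_{j+1}$ is not in the subspace $N\cap G_{j+1}$, there is a linear map $\theta:G_{j+1}\to V$ (not necessarily definable) with $\theta=0$ on $N\cap G_{j+1}$ and $\theta(a_{j+1})=v$. Put $\theta_j=\iota_j\theta:G_{j+1}\to G_j$. For $i<j$, going down, put $\theta_i=s_i\theta_{i+1}:G_{j+1}\to G_i$ with $s_i$ a linear section of $\pi_i$. So $\pi_i\theta_i=\theta_{i+1}$ for $i<j$. Let $\sigma$ be the identity on $V$ and on $G_k$ for $k>j$, and
$$\sigma(x)=x+\theta_i(x_{j+1})\qquad\text{for }x\in G_i,\ i\le j .$$
We check that $\sigma$ is an automorphism of $\mathfrak C$. It is linear on each sort.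

- It commutes with $\pi_i$. For $i<j$ we have $\pi_i(\sigma(x))=\pi_i(x)+\theta_{i+1}(x_{j+1})=\sigma(\pi_i(x))$. For $i=j$ we have $\pi_j(\sigma(x))=\pi_j(x)+\pi_j\iota_j\theta(x_{j+1})=\pi_j(x)$. For $i>j$ it is trivial.
- It commutes with $\iota_i$: for $i\le j$, $(\iota_i(u))_{j+1}=0$, so $\sigma$ fixes $\iota_i(u)$; for $i>j$ it is trivial.
- It is bijective, with $\sigma^2=\mathrm{id}$. For $i\le j$ and $y\in G_{j+1}$, $(\theta_i(y))_{j+1}=\pi_j\theta_j(y)=\pi_j\iota_j\theta(y)=0$. So $\sigma(\sigma(x))=x+\theta_i(x_{j+1})+\theta_i(x_{j+1})=x$ in characteristic 2.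
- It commutes with $\rho_i$, since it is bijective and fixes $\iota_i(V)$ and $V$ pointwise, so it also preserves the complement of $\iota_i(V)$, where $\rho_i=0$.

The automorphism $\sigma$ fixes $V$ and $G_{j+1}$ pointwise. It fixes $N$ pointwise as well: for $x\in N\cap G_i$ with $i\le j$ we have $x_{j+1}\in N$, so $\theta(x_{j+1})=0$ and therefore $\theta_i(x_{j+1})=0$. And $\sigma(a_j)=a_j+\iota_j\theta(a_{j+1})=a_j+\iota_j(v)$.

As $v$ was arbitrary, the orbit of $a_j$ over $N\cup V\cup G_{j+1}$ contains $a_j+\iota_j(V)$ and is unbounded. So $a_j\notin\mathrm{bdd}(B\bar c)$ for every tuple $\bar c$ from $V\cup G_{j+1}$, which is (H3).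

Proposition 3 now says that every $q$ non-orthogonal to $p$ has a nonforking extension to some $B$ that is not $\Sigma_j$-flat for some $j$, and $\Sigma_j$ consists of the two $\emptyset$-definable sets $G_{j+1}$ and $V$. This proves Theorem C. $\blacksquare$
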